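# Dense radial images of unbounded Gaussian analytic functions

## 1. The distance function $\Lambda_w$ at a boundary point

Let $(\zeta_n)_{n\ge1}$ be i.i.d. standard complex Gaussian variables, let $a_n\ge0$ be non-random with $\sum_n a_n^2<\infty$ and $\limsup_n a_n^{1/n}=1$, and let
$$F(z)=\sum_{n\ge1}\zeta_na_nz^n ,\qquad z\in\mathbb D .$$
The terms $\zeta_na_n$ are independent and centered with summable variances, so by Kolmogorov's theorem the series $X=\sum_n\zeta_na_n$ converges almost surely. By Abel's theorem $X$ is the radial limit of $F$ at the point $1$. Subtract it: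
$$D(z)=F(z)-X=\sum_{n\ge1}\zeta_na_n(z^n-1),\qquad z\in\mathbb D .$$
Write $B(w,\rho)$ for the open disc with center $w$ and radius $\rho$, and $U_\delta=\mathbb D\cap B(1,\delta)$. The whole lecture turns on the following random function of $w\in\mathbb C$:
$$\Lambda_w=\liminf_{z\to1,\ z\in\mathbb D}|D(z)-w|=\lim_{k\to\infty}\ \inf_{z\in U_{1/k}}|D(z)-w|\ \in[0,\infty]. \tag{1}$$

It measures how closely $D$ approaches the value $w$ as $z$ tends to $1$ *inside the disc, with no restriction on the direction*. A complex number $c$ is a **cluster value** of $D$ at $1$ if $D(z_j)\to c$ for some $z_j\to1$ in $\mathbb D$. Every cluster value $c$ has $|c-w|\ge\Lambda_w$. If $\Lambda_w<\infty$, take $z_j\to1$ with $|D(z_j)-w|\to\Lambda_w$; the values $D(z_j)$ are bounded, so a subsequence converges to a cluster value at distance exactly $\Lambda_w$. So $\Lambda_w$ is the distance from $w$ to the set of cluster values, and $\Lambda_w=0$ means that $w$ is a cluster value.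

Here is a case done by hand. If $\sum a_n<\infty$, then $\mathbb E\sum|\zeta_n|a_n<\infty$, so almost surely $\sum|\zeta_n|a_n<\infty$ and $D$ extends continuously to the closed disc with $D(1)=0$. The only cluster value is $0$, and $\Lambda_w=|w|$. In this case $\Lambda_w$ is not random, and it depends only on $|w|$. We shall see that both properties hold for every square-summable sequence. We shall also see that if $F$ is almost surely unbounded, then $\Lambda_w=0$ for every $w$: near $1$, and by rotation near a dense set of points of the circle, $F$ comes arbitrarily close to every complex number. This is what $\Lambda_w$ is for. The next section states the question that it answers.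

## 2. Radii with dense image: three theorems

Let $\mathbb T$ be the unit circle and $m$ its normalized arc length. The function $F$ above is a *Gaussian analytic function* (GAF) with radius of convergence $1$. Since $\sum a_n^2<\infty$, almost surely $F$ lies in the Hardy space $H^2(\mathbb D)$, and its radial limits $F(\omega)=\lim_{r\to1^-}F(r\omega)$ exist for almost every $\omega\in\mathbb T$. Assume that $F$ is almost surely unbounded on $\mathbb D$. Walk from the center to the boundary along a radius and look at the image curve. Alon Nishry and Elliot Paquette ask in "The image of random analytic functions: coverage of the complex plane via branching processes" (arXiv:2403.19380, 2024): is there almost surely some $\omega\in\mathbb T$ for which $\{F(r\omega):r\in[0,1]\}$ is dense in $\mathbb C$? (The point $r=1$ contributes $F(\omega)$ only if the limit exists; one point does not affect density.)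

The answer is yes. Call a subset of $\mathbb T$ **residual** if it contains a dense $G_\delta$ set.

**Theorem 1.** Let $\sum a_n^2<\infty$ and let $F$ be a.s. unbounded. Then almost surely there is a dense $G_\delta$ set of $\omega\in\mathbb T$ such that $\{F(r\omega):r_0<r<1\}$ is dense in $\mathbb C$ for every $r_0<1$.

**Theorem 2.** Under the same hypotheses, almost surely:

(a) for every nonempty open arc $I\subset\mathbb T$ and every disc $B$, $m\{\omega\in I:F(\omega)\in B\}>0$, where $F(\omega)$ denotes the radial boundary value;

(b) for *every* sequence $z_k\in\mathbb D$ with $z_k\to1$, the set of $\omega$ such that $\{F(z_k\omega):k\ge K\}$ is dense in $\mathbb C$ for all $K$ is residual in $\mathbb T$.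

**Theorem 3.** Let $F$ be a GAF as above with radius of convergence $1$ and arbitrary $\sum a_n^2\le\infty$. The following are equivalent:

(i) $F$ is unbounded a.s.;

(ii) $F$ is unbounded with positive probability;

(iii) a.s., for a residual set of $\omega$, $\{F(r\omega):r_0<r<1\}$ is dense in $\mathbb C$ for every $r_0<1$;

(iv) with positive (outer) probability there is an $\omega$ with $\{F(r\omega):0\le r<1\}$ dense in $\mathbb C$.

**Remark.** When $\sum a_n^2<\infty$, the good $\omega$ form a set of measure $0$ almost surely. Indeed, wherever the radial limit exists, $r\mapsto F(r\omega)$ is continuous on the compact interval $[0,1]$, so its image is compact, hence bounded, hence not dense. Radial limits exist at almost every $\omega$. So "residual" cannot be replaced by "of positive measure".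

The remark already rules out the most naive plan, which is to study the radius ending at a fixed $\omega$, or at a random $\omega$ chosen independently of $F$: with probability one that radius is bad. The good $\omega$ must be produced by a category argument.

## 3. Circular Gaussians, tail events, category, essential range

**Complex Gaussians.** A standard complex Gaussian $\zeta$ has density $\pi^{-1}e^{-|z|^2}$. So $\mathbb E|\zeta|^2=1$, $\mathbb P(|\zeta|>t)=e^{-t^2}$, and $e^{i\alpha}\zeta$ has the law of $\zeta$. A Gaussian family $(Y_j)$ is *jointly circular* if $(e^{i\alpha}Y_j)_j$ has the law of $(Y_j)_j$ for every real $\alpha$. Complex linear combinations of the $\zeta_n$, and limits of these, are jointly circular. The pair $(\zeta,\bar\zeta)$ is not: multiplying both entries by $e^{i\alpha}$ multiplies their product $|\zeta|^2$ by $e^{2i\alpha}$. For a circular $Y$, all the variables $\mathrm{Re}(e^{-i\theta}Y)$ have the same law, and since $|Y|^2=(\mathrm{Re}\,Y)^2+(\mathrm{Im}\,Y)^2$ their variance is $\mathbb E|Y|^2/2$.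

We use two invariances of our sequence.

* **(R1)** $(\zeta_ne^{in\alpha})_n$ has the law of $(\zeta_n)_n$, so $F(e^{i\alpha}\,\cdot\,)$ has the law of $F$. This rotates the *domain*.
* **(R2)** $(e^{i\alpha}\zeta_n)_n$ has the law of $(\zeta_n)_n$, so $e^{i\alpha}F$ has the law of $F$. This rotates the *values*.

**Tail events.** Let $\mathcal T=\bigcap_N\sigma(\zeta_n:n>N)$. By Kolmogorov's 0–1 law every event in $\mathcal T$ has probability $0$ or $1$, and every $\mathcal T$-measurable variable with values in $[0,\infty]$ is a.s. constant. Since $\sum_n\mathbb P(|\zeta_n|>n)=\sum_n e^{-n^2}<\infty$, a.s. $|\zeta_n|\le n$ for large $n$, so a.s. $\sum\zeta_na_nz^n$ converges locally uniformly in $\mathbb D$. This convergence is a tail event; off it we set $F=0$. Example: "$F$ is unbounded on $\mathbb D$" is a tail event, because deleting finitely many terms changes $F$ by a polynomial, which is bounded on $\mathbb D$. Non-example: the value $X$, since deleting the first term changes it by $\zeta_1a_1$.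

All events that say that $F$ is unbounded on an open set, or takes a value in a given open disc on an open set, are measurable: by continuity one may test the points of a countable dense subset.

**Hardy space.** If $f(z)=\sum c_nz^n$ with $\sum|c_n|^2<\infty$, then $f\in H^2$: radial limits exist a.e., the boundary function lies in $L^2(m)$ with Fourier coefficients $c_n$, and $f$ is the Poisson integral of its boundary function. For $F$ with $\sum a_n^2<\infty$ this applies a.s., as $\mathbb E\sum|\zeta_n|^2a_n^2=\sum a_n^2$. For a bounded analytic function on $\mathbb D$, Fatou's theorem gives finite nontangential limits a.e. on $\mathbb T$, and the theorem of F. and M. Riesz says that these are nonzero a.e. unless the function is identically zero.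

**Residual sets.** By Baire's theorem a countable intersection of dense open subsets of $\mathbb T$ is a dense $G_\delta$, in particular nonempty. A residual set may have measure zero: enumerate the roots of unity as $\tau_1,\tau_2,\dots$, let $V_k$ be the union over $j$ of open arcs about $\tau_j$ with $m$-measure at most $2^{-j}/k$, and take $\bigcap_kV_k$. Each $V_k$ is open and dense, and $m(V_k)\le1/k$.

**Essential range.** For a measurable $g$ on an interval $J$, the essential range is the set of $c\in\mathbb C$ with $|\{s\in J:|g(s)-c|<\varepsilon\}|>0$ for all $\varepsilon>0$. For $g=\mathbf 1_{(0,1)}$ on $(-1,1)$ it is $\{0,1\}$, and redefining $g(0)=5$ does not change it. For almost every $s$, the value $g(s)$ lies in the essential range: the complement of the essential range is covered by countably many discs whose preimages are null.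

## 4. A lacunary series that is square-summable and unbounded

If $\sum a_n<\infty$, then $F$ is a.s. bounded and no radius has dense image. So the hypotheses of Theorem 1 concern sequences in $\ell^2$ but not in $\ell^1$. Here is one for which everything can be checked by hand.

**Example 1.** Let $a_{4^j}=1/j$ for $j\ge1$ and $a_n=0$ otherwise. Then $\sum a_n^2<\infty$ and $\limsup a_n^{1/n}=\lim_j j^{-1/4^j}=1$. We claim that $F$ is a.s. unbounded.

Put $c_j=\zeta_{4^j}/j$ and suppose $|F|\le C$ on $\mathbb D$. For real phases $\phi_j$ consider the Riesz product
$$P_M(\theta)=\prod_{j=1}^M\bigl(1+\cos(4^j\theta+\phi_j)\bigr)\ge0 .$$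
Expanding, its frequencies are the sums $\sum_{j\le M}\varepsilon_j4^j$ with $\varepsilon_j\in\{-1,0,1\}$. These sums are pairwise distinct: if two of them differ first, from the top, at index $J$, then the top terms differ by at least $4^J$, while the lower terms differ by at most $2\sum_{j<J}4^j<4^J$. Hence $P_M$ has mean $1$, the coefficient of $e^{-i4^j\theta}$ is $\frac12e^{-i\phi_j}$ for $j\le M$, and it is $0$ for $j>M$, because all frequencies are smaller than $4^{M+1}$ in modulus. Taking $\phi_j=\arg c_j$ we get, for $r<1$,
$$\frac12\sum_{j\le M}|c_j|r^{4^j}=\frac1{2\pi}\int_0^{2\pi}F(re^{i\theta})P_M(\theta)\,d\theta\le C .$$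
Let $r\to1$ and $M\to\infty$: boundedness of $F$ forces $\sum_j|\zeta_{4^j}|/j<\infty$. But the partial sums $T_M=\sum_{j\le M}|\zeta_{4^j}|/j$ have mean $\mathbb E|\zeta_1|\sum_{j\le M}1/j\to\infty$ and variance at most $\sum_j1/j^2$. By Chebyshev $T_M\to\infty$ in probability, and since $T_M$ is increasing, $T_M\to\infty$ a.s. So $F$ is a.s. unbounded.

## 5. From values in small sectors to dense radii

For an open arc $I\subset\mathbb T$ and an integer $k\ge2$ put $S_{I,k}=\{r\omega:1-\tfrac1k<r<1,\ \omega\in I\}$.

**Lemma 1.** Let $f:\mathbb D\to\mathbb C$ be continuous. Suppose that $f(S_{I,k})$ meets $B(w,\rho)$ for every open arc $I$ with endpoints $e^{2\pi iq}$, $q\in\mathbb Q$, and length less than $\pi$, every $k\ge2$, every $w\in\mathbb Q+i\mathbb Q$ and every rational $\rho>0$. Then there is a dense $G_\delta$ set of $\omega\in\mathbb T$ such that $\{f(r\omega):r_0<r<1\}$ is dense in $\mathbb C$ for every $r_0<1$.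

*Proof.* Let
$$O_{w,\rho,k}=\{\omega\in\mathbb T:\ \exists\, r\in(1-\tfrac1k,1)\text{ with }f(r\omega)\in B(w,\rho)\}.$$
It is open, as a union over $r$ of the open sets $\{\omega:f(r\omega)\in B(w,\rho)\}$. It is dense: every nonempty open arc contains an arc $I$ of the stated kind, and a point $r\omega\in S_{I,k}$ with $f(r\omega)\in B(w,\rho)$ gives $\omega\in I\cap O_{w,\rho,k}$. By Baire's theorem the intersection of all $O_{w,\rho,k}$ over rational $w,\rho$ and $k\ge2$ is a dense $G_\delta$. Let $\omega$ be in it and let $r_0<1$. Choose $k\ge2$ with $1-\frac1k\ge r_0$. Then $\{f(r\omega):r_0<r<1\}$ meets every rational disc, so it is dense. $\square$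

The problem is now: *show that almost surely $F$ enters every disc on every small sector at the boundary.*

## 6. Omitted discs force radial limits

The natural way to show that $F$ enters $B(w,\rho)$ on a sector is to suppose that it does not. Then $1/(F-w)$ is bounded there, and bounded analytic functions have boundary limits.

**Lemma 2.** Let $f$ be analytic in $\mathbb D$, let $I$ be an open arc of length less than $\pi$, and let $k\ge2$. If $f(S_{I,k})\cap B(w,\rho)=\emptyset$ for some $w$ and $\rho>0$, then $f$ has a finite radial limit at almost every $\omega\in I$.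

*Proof.* Write $S=S_{I,k}$. It is a Jordan domain with $0\notin\overline S$.

**Step 1: transport to the disc.** On $S$ the function $G=1/(f-w)$ is analytic, zero-free and bounded by $1/\rho$. Let $\varphi:\mathbb D\to S$ be conformal. By Carathéodory's theorem it extends to a homeomorphism of the closures. Let $J=\varphi^{-1}(I)$, an open arc of $\mathbb T$. The bounded, zero-free function $G\circ\varphi$ has, by the theorems of Fatou and F. and M. Riesz, a finite and nonzero nontangential limit at almost every $\xi\in J$.

**Step 2: $\varphi$ is a conformal diffeomorphism near $J$.** This is needed to carry the conclusion back. Since $|\varphi|=1$ on $J$, Schwarz reflection extends $\varphi$ analytically across $J$ by $\varphi(z)=1/\overline{\varphi(1/\bar z)}$ for $|z|>1$. The extension maps $\mathbb D$ injectively onto $S\subset\mathbb D$, $J$ injectively onto $I\subset\mathbb T$, and the exterior of the closed disc injectively onto the reflection of $S$, which lies outside the closed disc. These three images are disjoint, so the extension is injective, and $\varphi'\ne0$ on $J$.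

**Step 3: radii.** Let $\xi\in J$ be a point where the nontangential limit $h\neq0$ exists, and let $\omega=\varphi(\xi)$. The radius ending at $\omega$ is orthogonal to $\mathbb T$, and by Step 2 its preimage under $\varphi$ is, near $\xi$, a smooth curve in $\mathbb D$ ending at $\xi$ orthogonally to $J$. It is therefore nontangential, so $G(r\omega)\to h$ and $f(r\omega)\to w+1/h$ as $r\to1^-$. The exceptional $\xi$ form a null set, and $\varphi|_J$ is smooth, so their images form a null subset of $I$. $\square$

When $\sum a_n^2=\infty$, this settles everything, because then radial limits do not exist.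

**Proposition 1.** Let $F$ be a GAF with radius of convergence $1$ and $\sum a_n^2=\infty$. Then statement (iii) of Theorem 3 holds.

*Proof.* If (iii) fails, then by Lemma 1 the assumption of that lemma does not hold almost surely for $F$. It consists of countably many requirements, so for some $I,k,w,\rho$ as there the event $A=\{F(S_{I,k})\cap B(w,\rho)=\emptyset\}$ has positive probability.

**Step 1: positive probability of a radial limit at a fixed point.** Let $p$ be the probability that $F$ has a finite radial limit at $\omega$. By (R1) it does not depend on $\omega$. The set of pairs ($\omega$, realization) for which the limit exists is measurable, since by continuity in $r$ the Cauchy criterion can be tested on rational $r$. By Lemma 2, on $A$ the limit exists at almost every $\omega\in I$. By Fubini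
$$p\,m(I)=\mathbb E\,m\{\omega\in I:\text{the radial limit exists}\}\ge\mathbb P(A)\,m(I),$$
so $p\ge\mathbb P(A)>0$.

**Step 2: in fact $p=0$.** The variable $F(r)$ is centered complex Gaussian with variance $v(r)=\sum a_n^2r^{2n}$, and $v(r)\to\infty$ as $r\to1^-$ by monotone convergence. If $F(r)$ converges to a limit of modulus less than $R$, then $|F(r)|<R$ for all $r$ close to $1$. By Fatou's lemma, along $r=1-1/\ell$,
$$\mathbb P\bigl(\lim_{r\to1^-}F(r)\text{ exists and has modulus}<R\bigr)\le\liminf\ \mathbb P(|F(r)|<R)=\liminf\,\bigl(1-e^{-R^2/v(r)}\bigr)=0 .$$
Let $R\to\infty$ through integers: $p=0$. This contradicts Step 1. $\square$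

**Where this stops.** If $\sum a_n^2<\infty$, Lemma 2 produces radial limits almost everywhere, and these exist anyway. There is no contradiction, and in fact no deterministic argument from unboundedness can succeed.

**Example 2.** Let $\tau_1,\tau_2,\dots$ enumerate the roots of unity and let
$$h(z)=\sum_{k\ge1}2^{-k}\log\frac1{1-\bar\tau_kz}.$$
Each logarithm equals $\sum_n(\bar\tau_kz)^n/n$, whose $H^2$ norm is $(\sum_n n^{-2})^{1/2}$, so $h\in H^2$. Since $\mathrm{Re}(1-\bar\tau_kz)>0$, each logarithm has imaginary part in $(-\frac\pi2,\frac\pi2)$, so $h(\mathbb D)$ lies in the strip $|\mathrm{Im}\,w|\le\frac\pi2$. Yet $h$ is unbounded near every boundary point: since $|1-\bar\tau_jz|\le2$, each logarithm has real part at least $-\log2$, and hence $\mathrm{Re}\,h(r\tau_k)\ge2^{-k}\log\frac1{1-r}-\log2\to\infty$ as $r\to1^-$.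

So an $H^2$ function may be unbounded on every boundary sector and still have its image in a strip. What the random $F$ has and $h$ lacks is (R2): a strip is not invariant under rotation of the values. The function $\Lambda_w$ turns this remark about laws into a statement about almost every realization.

## 7. Unboundedness near the point $1$

From here to the end of Section 9, $\sum a_n^2<\infty$ and $F$ is a.s. unbounded. First we localize the unboundedness.

**Lemma 3.** Almost surely $F$ is unbounded on $U_\delta$ for every $\delta>0$.

*Proof.* For an open arc $I$ let $S_I=\{r\omega:0<r<1,\ \omega\in I\}$. Removing finitely many terms changes $F$ by a polynomial, so "$F$ is unbounded on $S_I$" is a tail event and has probability $0$ or $1$. By (R1) this probability depends only on the length of $I$. Finitely many sectors $S_I$ of a given length cover $\mathbb D\setminus\{0\}$, and $F$ is a.s. unbounded on $\mathbb D$, so the probability cannot be $0$; it is $1$.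

Given $\delta>0$, take $I=\{e^{is}:|s|<\delta/2\}$ and $\rho=\max(0,1-\delta/2)$. Almost surely $F$ is unbounded on $S_I$; it is bounded on $\{|z|\le\rho\}$, which is a compact subset of $\mathbb D$, so it is unbounded on $S_I\cap\{|z|>\rho\}$. For $z=re^{is}$ in this set, $|z-1|\le(1-r)+|s|<\delta$, so the set lies in $U_\delta$. Apply this to $\delta=1/k$, $k\ge1$. $\square$

## 8. $\Lambda_w$ is deterministic, radial, and zero

**Step 1: $\Lambda_w$ is a.s. a constant.** Since $D$ is continuous in $\mathbb D$, each infimum in (1) may be taken over a countable dense set, so $\Lambda_w$ is measurable. For each $N$,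
$$\sum_{n\le N}\zeta_na_n(z^n-1)\to0\quad\text{as }z\to1,\qquad\text{so}\qquad \Lambda_w=\liminf_{z\to1}\Bigl|\sum_{n>N}\zeta_na_n(z^n-1)-w\Bigr| .$$
The right side depends only on $\zeta_n$, $n>N$. Setting $\Lambda_w=0$ off the tail event that $\sum\zeta_na_n$ converges and $\sum\zeta_na_nz^n$ converges locally uniformly, we see that $\Lambda_w$ is $\mathcal T$-measurable. Hence $\Lambda_w=\lambda(w)$ a.s. for a constant $\lambda(w)\in[0,\infty]$.

This step is why we work with $D$ and not with $F$. Deleting the term $\zeta_1a_1z$ from $F$ would translate its cluster values at $1$ by $-\zeta_1a_1$, whereas the terms of $D$ vanish at $1$.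

**Step 2: $\lambda(w)$ depends only on $|w|$.** Replacing $\zeta$ by $e^{i\alpha}\zeta$ replaces $D$ by $e^{i\alpha}D$, and $|e^{i\alpha}D-w|=|D-e^{-i\alpha}w|$. So it turns $\Lambda_w$ into $\Lambda_{e^{-i\alpha}w}$. By (R2) these two variables have the same law, so $\lambda(w)=\lambda(e^{-i\alpha}w)$. We write $\lambda(w)=\lambda(|w|)$.

**Step 3: one null event for a whole circle.** Step 1 excludes a null event for each $w$; we want to use it at a *random* $w$, so we need a single null event. From $|D-w|\le|D-w'|+|w-w'|$ we get $\Lambda_w\le\Lambda_{w'}+|w-w'|$. So for each realization either $\Lambda_w=\infty$ for all $w$, or $w\mapsto\Lambda_w$ is finite and $1$-Lipschitz. Fix $L>0$. A.s. $\Lambda_w=\lambda(L)$ on a countable dense subset of $\{|w|=L\}$. By this dichotomy,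
$$\text{a.s. }\ \Lambda_w=\lambda(L)\ \text{ for all } w\text{ with }|w|=L. \tag{2}$$

**Step 4: $\lambda(L)=0$ for every $L>0$.** It is enough to find, with positive probability, one point of the circle $|w|=L$ at which $\Lambda$ vanishes. Fix $L>0$ and work on the almost sure event where the conclusion of Lemma 3 holds and $\sum\zeta_na_n$ converges. The set $U_{1/k}$ is convex, being the intersection of two discs, so it is connected, and $|D|$ is continuous on it. By Abel's theorem $D(r)=F(r)-X\to0$ as $r\to1^-$, so $|D|$ takes values below $L$ on $U_{1/k}$. By Lemma 3, $|D|\ge|F|-|X|$ is unbounded on $U_{1/k}$, so it takes values above $L$. By the intermediate value theorem there is $z_k\in U_{1/k}$ with $|D(z_k)|=L$. Then $z_k\to1$, and along a subsequence $D(z_k)\to w'$ for some random $w'$ with $|w'|=L$. Thus $\Lambda_{w'}=0$, and (2) forces $\lambda(L)=0$.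

We controlled only the modulus of $D(z_k)$ and have no information on its argument; (2) makes the argument irrelevant.

**Step 5: every complex number is approached near every root of unity.** By Step 4, a.s. $\Lambda_w=0$ for all $w$ in a countable dense subset of $\mathbb C\setminus\{0\}$, hence for all $w\in\mathbb C$ by the Lipschitz property. Since $F=D+X$ and the statement covers all $w$ at once, a.s. every $w\in\mathbb C$ is the limit of $F$ along some sequence $z\to1$ in $\mathbb D$. This event is measurable: it says that for all rational $w,\rho$ and all $k$, $F$ takes a value in $B(w,\rho)$ on $U_{1/k}$. By (R1) its analogue at any fixed $\tau\in\mathbb T$ has probability one. Let $Q$ be the countable set of roots of unity. Then a.s.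
$$\forall\,\tau\in Q,\ \forall\, w\in\mathbb C:\quad \exists\, z_j\in\mathbb D,\ z_j\to\tau,\ F(z_j)\to w. \tag{3}$$

**Step 6: conclusion of the proof of Theorem 1.** Fix a realization satisfying (3). Let $I$ be an open arc of length less than $\pi$, $k\ge2$, and $B(w,\rho)$ a disc. Choose $\tau\in Q\cap I$ and $z_j$ as in (3). For large $j$ we have $z_j/|z_j|\in I$, $|z_j|>1-\frac1k$ and $F(z_j)\in B(w,\rho)$, that is, $z_j\in S_{I,k}$ and $F(S_{I,k})$ meets $B(w,\rho)$. Lemma 1 gives the dense $G_\delta$ set. This proves Theorem 1. $\blacksquare$

**Proof of Theorem 3.** (iii)$\Rightarrow$(iv): a residual set is nonempty by Baire's theorem. (iv)$\Rightarrow$(ii): a function with dense image is unbounded, so the measurable event that $F$ is unbounded contains a set of positive outer probability. (ii)$\Rightarrow$(i): unboundedness is a tail event, so positive probability means probability one. (i)$\Rightarrow$(iii): this is Theorem 1 if $\sum a_n^2<\infty$ and Proposition 1 if $\sum a_n^2=\infty$. $\blacksquare$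

## 9. Boundary values, and concentration in place of continuity

For Theorem 2 we repeat Section 8 with the boundary function of $F$ in place of $F$. Let $X_s$ be the radial limit of $F$ at $e^{is}$, with $X_s=0$ where it does not exist; it is jointly measurable in $s$ and the randomness. For each fixed $s$, a.s. the series $\sum_n\zeta_na_ne^{ins}$ converges, and by Abel's theorem its sum is $X_s$. Put
$$D_s=X_s-X_0,\qquad \tau_\delta^2=\sup_{|s|<\delta}\sum_na_n^2|e^{ins}-1|^2 .$$
From $|e^{ins}-1|\le\min(n|s|,2)$ we get $\tau_\delta^2\le\delta^2\sum_{n\le N}n^2a_n^2+4\sum_{n>N}a_n^2$ for every $N$, so $\tau_\delta\to0$ as $\delta\to0$. Also $\tau_\delta>0$, since some $a_n>0$.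

Steps 1 to 3 of Section 8 will carry over, but Step 4 will not: $s\mapsto D_s$ is only a measurable function, and the intermediate value theorem says nothing about it. We need another reason why $|D_s|$ comes close to the value $L$. It is that the maximum of finitely many Gaussian moduli of small variance is nearly constant, and grows in small steps as points are added.

**Lemma 4.** Let $(Y_j)_{j\ge1}$ be centered, jointly circular complex Gaussian variables (limits of complex linear combinations of the $\zeta_n$), with $\mathbb E|Y_j|^2\le\sigma^2$ for all $j$, $\sigma>0$, and $\sup_j|Y_j|=\infty$ a.s. Then for every $L>0$ there is $M$ such that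
$$\mathbb P\Bigl(\bigl|\max_{j\le M}|Y_j|-L\bigr|<3\sigma\Bigr)\ge\tfrac78 .$$

*Proof.* Let $X_M^*=\max_{j\le M}|Y_j|$.

**Step 1: some mean lies in $[L,L+\sigma]$.** By monotone convergence $\mathbb EX^*_M\uparrow\infty$. Also $\mathbb EX_1^*\le\sigma$, and $X^*_{M+1}\le X^*_M+|Y_{M+1}|$ gives $\mathbb EX^*_{M+1}\le\mathbb EX^*_M+\sigma$. So the first $M$ with $\mathbb EX^*_M\ge L$ satisfies $L\le\mathbb EX^*_M\le L+\sigma$: if $M=1$, then $\mathbb EX_1^*\le\sigma$, and if $M>1$, then $\mathbb EX^*_{M-1}<L$.

**Step 2: the variance is at most $\sigma^2/2$, whatever $M$ is.** Write $(Y_1,\dots,Y_M)=Ag$ in law, with $g$ a standard real Gaussian vector in $\mathbb R^{2M}$ and $A:\mathbb R^{2M}\to\mathbb C^M$ real-linear. For each $j$ and $\theta$, the linear functional $v\mapsto\mathrm{Re}(e^{-i\theta}(Av)_j)$ has Euclidean norm equal to the standard deviation of $\mathrm{Re}(e^{-i\theta}Y_j)$, which by circularity is $(\mathbb E|Y_j|^2/2)^{1/2}\le\sigma/\sqrt2$. Taking the maximum over $\theta$, $|(Av)_j|\le\frac{\sigma}{\sqrt2}\|v\|$. Since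
$$\bigl|\max_j|(Av)_j|-\max_j|(Av')_j|\bigr|\le\max_j|(A(v-v'))_j| ,$$
the function $v\mapsto\max_j|(Av)_j|$ is $\sigma/\sqrt2$-Lipschitz. The Gaussian Poincaré inequality $\operatorname{Var}f(g)\le\operatorname{Lip}(f)^2$ (Boucheron–Lugosi–Massart, *Concentration Inequalities*, Thm 3.20) gives $\operatorname{Var}X^*_M\le\sigma^2/2$.

**Step 3: Chebyshev.** $\mathbb P(|X^*_M-\mathbb EX^*_M|\ge2\sigma)\le\frac{\sigma^2/2}{4\sigma^2}=\frac18$. On the complementary event $|X^*_M-L|<2\sigma+\sigma=3\sigma$. $\square$

**Proof of Theorem 2.**

**Step 1: the boundary function is essentially unbounded near $1$.** We claim that a.s. $\operatorname{ess\,sup}_{|s|<\delta}|X_s|=\infty$ for every $\delta>0$. Almost surely $F\in H^2$ is the Poisson integral of its boundary function. Suppose $|F|\le C$ a.e. on an open arc $I$ centered at $1$, and let $\eta>0$ be the distance from $1$ to $\mathbb T\setminus I$. (If $I=\mathbb T$, the Poisson integral is bounded by $C$ and no $\eta$ is needed.) For $|z-1|<\eta/2$ and $\omega\in\mathbb T\setminus I$ we have $|\omega-z|\ge\eta/2$, so the Poisson kernel satisfies $\frac{1-|z|^2}{|\omega-z|^2}\le\frac4{\eta^2}$. Hence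
$$|F(z)|\le C+\frac4{\eta^2}\int_{\mathbb T}|F|\,dm ,$$
and $F$ is bounded on $U_{\eta/2}$. By Lemma 3 this has probability $0$.

**Step 2: a deterministic function again.** Put
$$\Lambda^b_w=\sup_{\delta>0}\ \operatorname*{ess\,inf}_{|s|<\delta}|D_s-w| .$$
The supremum may be taken over $\delta=1/k$. The essential infimum is at least $t$ exactly when $\{|s|<\delta:|D_s-w|<t\}$ is null, so $\Lambda_w^b$ is measurable by Fubini. It is tail measurable: on the tail event that $\sum|\zeta_n|^2a_n^2<\infty$ and $\sum\zeta_na_n$ converges (off which we set $\Lambda^b_w=0$), we can write for each $N$ and a.e. $s$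
$$D_s=\sum_{n\le N}\zeta_na_n(e^{ins}-1)+D_s^{(N)},$$
where $D^{(N)}$ is formed from the terms with $n>N$. The finite sum is continuous in $s$ and vanishes at $s=0$. So for every $\varepsilon>0$ it is smaller than $\varepsilon$ in modulus on a neighborhood of $0$, and replacing $D_s$ by $D_s^{(N)}$ changes the essential infimum over every smaller neighborhood by at most $\varepsilon$. Since the essential infimum increases as $\delta$ decreases, $\Lambda^b_w$ does not change.

Hence $\Lambda^b_w$ is a.s. a constant. By (R2) the constant depends only on $|w|$, by the computation of Step 2 in Section 8. From $|D_s-w|\le|D_s-w'|+|w-w'|$, either $\Lambda^b_w=\infty$ for all $w$ or $w\mapsto\Lambda^b_w$ is finite and $1$-Lipschitz. So for each $L>0$ there is a constant $\lambda^b(L)\in[0,\infty]$ with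
$$\text{a.s. }\ \Lambda_w^b=\lambda^b(L)\ \text{ for all }w\text{ with }|w|=L. \tag{4}$$

**Step 3: choosing deterministic sample points.** To apply Lemma 4 we need countably many *fixed* points $s_j$ that see the essential behavior of $D$. Fix $k\ge1$ and $\delta=1/k$. Let $\Theta_1,\Theta_2,\dots$ be i.i.d. uniform on $(-\delta,\delta)$, independent of $\zeta$. For a.e. fixed $\zeta$, the following two statements hold a.s. in $\Theta$. First, $\sup_j|D_{\Theta_j}|=\infty$: by Step 1 each set $\{|s|<\delta:|D_s|>R\}$ has positive measure, so it is hit by some $\Theta_j$. Second, every $D_{\Theta_j}$ lies in the essential range of $s\mapsto D_s$ on $(-\delta,\delta)$, since almost every value does. Both statements are measurable on the product space; for the second, "$D_t$ lies in the essential range" says that $|\{|s|<\delta:|D_s-D_t|<\varepsilon\}|>0$ for all rational $\varepsilon>0$. By Fubini there are deterministic points $s_j\in(-\delta,\delta)$ for which, a.s. in $\zeta$, $\sup_j|D_{s_j}|=\infty$ and every $D_{s_j}$ lies in the essential range of $D$ on $(-\delta,\delta)$.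

**Step 4: $\lambda^b(L)=0$ for every $L>0$.** Fix $L>0$. For the points of Step 3, a.s. $D_{s_j}=\sum_n\zeta_na_n(e^{ins_j}-1)$, so these variables are jointly circular Gaussian with $\mathbb E|D_{s_j}|^2\le\tau_{1/k}^2$. Lemma 4 with $\sigma=\tau_{1/k}$ gives $M$ such that, with probability at least $\frac78$, $\bigl|\max_{j\le M}|D_{s_j}|-L\bigr|<3\tau_{1/k}$. Call this event $E_k$. On $E_k$, up to a null event, the $D_{s_j}$ that realizes the maximum is a value $w_k$ in the essential range of $D$ on $(-\frac1k,\frac1k)$ with $\bigl||w_k|-L\bigr|<3\tau_{1/k}$.

By Fatou's lemma for the complements, $\mathbb P(\limsup_kE_k)\ge\limsup_k\mathbb P(E_k)\ge\frac78$. So with probability at least $\frac78$ we have such $w_k$ for infinitely many $k$, and since $\tau_{1/k}\to0$, along a subsequence $w_k\to w'$ with $|w'|=L$. Let $\delta>0$. For $k\ge1/\delta$ in the subsequence and every $\varepsilon>0$, the set $\{|s|<\frac1k:|D_s-w_k|<\varepsilon\}$ has positive measure and lies in $(-\delta,\delta)$, so $\operatorname{ess\,inf}_{|s|<\delta}|D_s-w'|\le|w_k-w'|+\varepsilon$. Let $\varepsilon\to0$ and then $k\to\infty$: the essential infimum is $0$ for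 every $\delta$, so $\Lambda^b_{w'}=0$. By (4), $\lambda^b(L)=0$.

**Step 5: part (a).** By Step 4 and the Lipschitz property, a.s. $\Lambda_w^b=0$ for all $w\in\mathbb C$. So for all $w$, $\rho>0$ and $\delta>0$, the set $\{|s|<\delta:|D_s-w|<\rho\}$ has positive measure. Since $X_s=D_s+X_0$ and $w$ is arbitrary, a.s. on every neighborhood of $1$ in $\mathbb T$ the boundary function takes values in every disc on a set of positive measure. By (R1) this holds a.s. simultaneously at all $\tau\in Q$. Every nonempty open arc $I$ is a neighborhood of some $\tau\in Q$, which is (a).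

**Step 6: part (b).** Fix a realization for which (a) holds and $\sum|\zeta_n|^2a_n^2<\infty$. The exceptional event does not involve any sequence, so the following argument covers all sequences at once. Let $z_k\to1$ in $\mathbb D$. By Parseval and dominated convergence (with dominating terms $4|\zeta_n|^2a_n^2$),
$$\int_{\mathbb T}|F(z_k\omega)-F(\omega)|^2\,dm(\omega)=\sum_n|\zeta_n|^2a_n^2|z_k^n-1|^2\to0 ,$$
so $F(z_k\,\cdot\,)\to F$ in measure on $\mathbb T$. For $w\in\mathbb Q+i\mathbb Q$, rational $\rho>0$ and $K\ge1$ let
$$O=\{\omega\in\mathbb T:\ \exists\,k\ge K,\ F(z_k\omega)\in B(w,\rho)\},$$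
which is open because each $F(z_k\,\cdot\,)$ is continuous on $\mathbb T$. It is dense: given an open arc $I$, put $\mu=m\{\omega\in I:F(\omega)\in B(w,\rho/2)\}$, which is positive by (a). For all large $k$, $m\{|F(z_k\omega)-F(\omega)|\ge\rho/2\}<\mu$, so there is $\omega\in I$ with $F(\omega)\in B(w,\rho/2)$ and $|F(z_k\omega)-F(\omega)|<\rho/2$, hence $F(z_k\omega)\in B(w,\rho)$. By Baire's theorem the intersection of the sets $O$ over all rational $w,\rho$ and all $K$ is a dense $G_\delta$. For each $\omega$ in it, $\{F(z_k\omega):k\ge K\}$ meets every rational disc, so it is dense in $\mathbb C$ for all $K$. $\blacksquare$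

With $z_k=1-\frac1k$, part (b) contains Theorem 1: for a residual set of $\omega$, already the values of $F$ at the points $(1-\frac1k)\omega$, $k\ge K$, are dense in $\mathbb C$.
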